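# Flatness of $\mathcal F(E)$ and the approximation property

## 1. The guess that flatness forces approximation, and some cases where it holds

Let $E$ be a Banach space, $\mathcal B(E)$ the algebra of bounded operators on $E$, and $\mathcal F(E)$ the norm closure in $\mathcal B(E)$ of the ideal of finite rank operators. These notes are about the following question, taken from George A. Willis, "Homological Properties of the Algebra of Compact Operators on a Banach Space", arXiv:1212.0679 (2012): *if $\mathcal F(E)$ is right flat, or right universally flat, must $E$ have the approximation property?*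

The natural first guess is yes. Flatness of $\mathcal F(E)$ lets us factor elements of $\mathcal F(E)$ inside $\mathcal F(E)$ under side conditions, and the usual tool for such factorizations is a supply of finite rank operators close to the identity. We make this precise, test it, and try to prove it. The proof will succeed for a large class of spaces. In general the guess is wrong, for both kinds of flatness.

Throughout, algebras are over the scalar field ($\mathbb R$ or $\mathbb C$) of the Banach space in question and need not be unital. All module sums are finite.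

**Definition (approximation property, AP).** $E$ has the AP if for every compact $K\subset E$ and every $\varepsilon>0$ there is a finite rank operator $T$ on $E$ with $\|Tx-x\|<\varepsilon$ for all $x\in K$.

For instance, $\ell_2$ has it: the coordinate projections $P_N$ have norm at most $1$ and $P_Nx\to x$ for each $x$, hence uniformly on compact sets. The AP depends only on the isomorphism class of $E$. It passes to complemented subspaces: if $Q$ is a projection of $W$ onto $X$ and $K\subset X$, replace $T$ on $W$ by $QT|_X$. It also passes to finite direct sums: use $T_1\oplus T_2$, chosen for the coordinate projections of $K$.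

**Definition (flatness).** Let $B$ be an algebra and $X$ a right $B$-module. $X$ is *flat* if, whenever finitely many $e_i\in X$, $b_i\in B$ ($i\in\mathbb I$) satisfy $\sum_ie_ib_i=0$, there are finitely many $x_j\in X$ and $a_{j,i}\in B$ ($j\in\mathbb J$, $i\in\mathbb I$) with
$$\sum_i a_{j,i}b_i=0\ \text{ for each } j,\qquad e_i=\sum_jx_ja_{j,i}\ \text{ for each } i .$$
An algebra $A$ is *right flat* if it is flat as a right $A$-module. It is *right universally flat* if, whenever $A$ is embedded as a right ideal in an algebra $B$, it is flat as a right $B$-module. *Left flat* and *left universally flat* mean that the opposite algebra has the right-hand property.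

In words: every relation $\sum e_ib_i=0$ has a reason. The $e_i$ are combinations of rows $(a_{j,i})_i$ that already annihilate the $b_i$.

**A degenerate example.** Let $A\ne0$ have zero multiplication. The relation $e\cdot 0=0$ would give $e=\sum_jx_ja_j=0$ for every $e\in A$, so $A$ is not right flat.

**Finite-dimensional $E$.** Here $\mathcal F(E)=\mathcal B(E)$ has a unit. Given $\sum e_ib_i=0$, take a single $x=1$ and $a_i=e_i$. So $\mathcal F(E)$ is right flat, and $E$ has AP.

It helps to package relations as operators. Let $E^n$ carry the $\ell_2$-norm. For Banach spaces $Z,Y$ let $\mathcal F(Z,Y)$ be the norm closure of the finite rank operators $Z\to Y$; we call its members *approximable*. They are compact, and multiplying one on either side by a bounded operator gives an approximable operator. Elements $e_1,\dots,e_n\in\mathcal F(E)$ form a row $e\in\mathcal F(E^n,E)$, $e(y_1,\dots,y_n)=\sum e_iy_i$; elements $b_1,\dots,b_n$ form a column $b\in\mathcal F(E,E^n)$; matrices are treated likewise. Then right flatness of $\mathcal F(E)$ reads: *if $eb=0$, then $e=xa$ with a row $x$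 and a matrix $a$, both approximable, such that $ab=0$.*

**$E=\ell_2$.** Let $eb=0$. Put $|e^*|=(ee^*)^{1/2}$, a compact positive operator on $\ell_2$, and use the polar decomposition $e=|e^*|w$. Set $x=|e^*|^{1/2}$ and $a=|e^*|^{1/2}w$. Both are compact, hence approximable since $\ell_2$ has AP, and $e=xa$. From $|e^*|wb=0$ and $\ker|e^*|=\ker|e^*|^{1/2}$ we get $ab=0$. So $\mathcal F(\ell_2)$ is right flat.

**Bounded approximation.** Suppose that in the definition of AP one can always choose $\|T\|\le\lambda$ with $\lambda$ fixed. Since each $e\in\mathcal F(E)$ is compact, $Te\to e$ in norm along these $T$, so $\mathcal F(E)$ has a bounded left approximate identity. Cohen's factorization theorem, applied to the left module $\mathcal F(E)^n$ and the element $(e_1,\dots,e_n)$, gives $e_i=xa_i$ with $x\in\mathcal F(E)$ and $(a_i)$ in the closure of $\{(ce_i)_i:c\in\mathcal F(E)\}$. If $\sum e_ib_i=0$, then $\sum a_ib_i$ is a limit of elements $c\sum e_ib_i=0$, so it vanishes. Again $\mathcal F(E)$ is right flat and $E$ has AP.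

So the guess passes these tests. One warning is already visible: the calculation on $\ell_2$ used kernels and orthogonality far more than it used approximation.

## 2. Right flat equals right universally flat

The question names two hypotheses. They coincide for every algebra, so only one needs to be studied.

**Theorem 1.** For every algebra $A$: $A$ is right flat if and only if $A$ is right universally flat.

*Proof.* Taking $B=A$ shows that universal flatness implies flatness. Conversely, let $A$ be right flat. The relation $e\cdot0=0$ shows that each $e\in A$ is a finite sum of products of elements of $A$.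

Let $A$ be a right ideal in $B$ and let $\sum_ie_ib_i=0$ with $e_i\in A$, $b_i\in B$. The $b_i$ may lie outside $A$; the plan is to push them into $A$. Write $e_i=\sum_jy_jc_{ji}$ with $y_j,c_{ji}\in A$ and one finite index set of $j$'s for all $i$ (take the disjoint union of the index sets and set the extra $c_{ji}$ to $0$). Put $d_j=\sum_ic_{ji}b_i$, which is in $A$ because $A$ is a right ideal. Then
$$\sum_jy_jd_j=\sum_ie_ib_i=0$$
is a relation inside $A$. By right flatness there are $x_k,a_{kj}\in A$ with $y_j=\sum_kx_ka_{kj}$ and $\sum_ja_{kj}d_j=0$. Put $a'_{ki}=\sum_ja_{kj}c_{ji}\in A\subset B$. Then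
$$\sum_kx_ka'_{ki}=\sum_jy_jc_{ji}=e_i,\qquad\sum_ia'_{ki}b_i=\sum_ja_{kj}d_j=0 .\qquad\square$$

Applied to opposite algebras, the theorem gives the same equivalence on the left.

## 3. Trying to prove the guess: tensors whose operator is zero

To deduce AP from flatness we need a form of AP that speaks of relations. Let $E^*\hat\otimes G$ be the completed projective tensor product: its elements are sums $\sigma=\sum f_k\otimes y_k$ with $f_k\in E^*$, $y_k\in G$ and $\sum\|f_k\|\|y_k\|<\infty$, and its norm $\pi(\sigma)$ is the infimum of $\sum\|f_k\|\|y_k\|$ over all such representations. Each $\sigma$ defines an operator $\hat\sigma:E\to G$, $\hat\sigma y=\sum f_k(y)y_k$, which is approximable. If $G=E$ there is also a well-defined trace $\operatorname{tr}\sigma=\sum f_k(y_k)$, with $|\operatorname{tr}\sigma|\le\pi(\sigma)$.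

**Fact (G)** (Grothendieck; Lindenstrauss–Tzafriri I, Thm 1.e.4). $E$ has AP if and only if every $\tau\in E^*\hat\otimes E$ with $\hat\tau=0$ satisfies $\operatorname{tr}\tau=0$.

In finite dimensions $\hat\tau=0$ simply means $\tau=0$. In general AP can fail only through a nonzero tensor whose operator is zero.

For $s\in\mathcal B(E,G)$ put $s\cdot(f\otimes y)=f\otimes sy$ and extend to $E^*\hat\otimes E\to E^*\hat\otimes G$; do the same with other spaces in place of $E$ as second factor. Then $\pi(s\cdot\sigma)\le\|s\|\pi(\sigma)$, $\widehat{s\cdot\sigma}=s\hat\sigma$, and $s\cdot(t\cdot\sigma)=(st)\cdot\sigma$.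

**Lemma 1.** If $\sigma\in E^*\hat\otimes E$ has $\hat\sigma=0$ and $x\in\mathcal F(E)$, then $x\cdot\sigma=0$.

*Proof.* Let $\sigma=\sum f_k\otimes y_k$. For $x=h(\cdot)z$ of rank one, $x\cdot\sigma=\big(\sum h(y_k)f_k\big)\otimes z$, and for every $y$
$$\sum h(y_k)f_k(y)=h(\hat\sigma y)=0 .$$
So the functional in brackets is $0$. The case of finite rank $x$ follows by linearity, and the general case by continuity of $x\mapsto x\cdot\sigma$. $\square$

Now attempt the proof. Let $\mathcal F(E)$ be right flat and $\hat\tau=0$. Suppose we can write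
$$\tau=\sum_ie_i\cdot\beta_i,\qquad e_i\in\mathcal F(E),\ \beta_i\in E^*\hat\otimes E\quad\text{(finite sum)}.\tag{1}$$
Put $b_i=\hat\beta_i\in\mathcal F(E)$. Then $\sum e_ib_i=\hat\tau=0$, so flatness gives $e_i=\sum_jx_ja_{j,i}$ with $\sum_ia_{j,i}b_i=0$. The tensor $\sum_ia_{j,i}\cdot\beta_i$ has operator $\sum_ia_{j,i}b_i=0$, so by Lemma 1
$$\tau=\sum_jx_j\cdot\Big(\sum_ia_{j,i}\cdot\beta_i\Big)=0,\tag{2}$$
and $\operatorname{tr}\tau=0$. If (1) were available for every $\tau$ with $\hat\tau=0$, then (G) would finish the proof.

The attempt stops exactly at (1). We must split an approximable operator on $E$ off the vectors $y_k$ of $\tau$, for instance find $e\in\mathcal F(E)$ and $y_k'\in E$ with $ey_k'=y_k$ and $\sum\|f_k\|\|y_k'\|<\infty$. Splitting off a compact operator defined on some auxiliary space is easy. But the auxiliary space must sit inside $E$ as a complemented subspace, and nothing provides this.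

The computation (2) also tells us something about a counterexample. If $\mathcal F(E)$ is right flat but $E$ fails AP, then a tensor $\tau$ with $\hat\tau=0$ and $\operatorname{tr}\tau\ne0$ cannot have the form (1).

## 4. Spaces containing Johnson's $C_p$: there the guess is right

Let $(G_i)$ be a sequence of finite-dimensional spaces such that every finite-dimensional space is $2$-isomorphic to $G_i$ for infinitely many $i$. (The spaces of a fixed dimension form a compact set for the Banach–Mazur distance, so finitely many per dimension suffice; repeat each infinitely often.) *Johnson's space* is $C_p=(\bigoplus G_i)_p$ for $1\le p<\infty$, and the $c_0$-sum if $p=\infty$. Let $p_i:C_p\to G_i$ and $s_i:G_i\to C_p$ be the coordinate projections and inclusions. The partial sum projections have finite rank and norm at most $1$, and they tend to the identity pointwise, hence uniformly on compact sets. So $C_p$ has AP.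

**Theorem 2.** Let $1\le p\le\infty$. If $E$ has a complemented subspace isomorphic to $C_p$, then: $\mathcal F(E)$ is right flat $\iff$ $\mathcal F(E)$ is right universally flat $\iff$ $E$ has AP. In particular, for every Banach space $X$: $X$ has AP if and only if $\mathcal F(X\oplus C_p)$ is right flat.

*Proof.* The first equivalence is Theorem 1. Let $\iota:C_p\to E$ and $r:E\to C_p$ be bounded with $r\iota=\mathrm{id}$.

**Step (a): every $w\in\mathcal F(Z,Y)$ factors as $w=xa$ with $a\in\mathcal F(Z,C_p)$, $x\in\mathcal F(C_p,Y)$ (Johnson).** This puts any approximable operator through $E$. Choose finite rank $t_k\to w$ with $\|w-t_k\|\le4^{-k-2}$, $k\ge0$, and let $w_0=t_0$, $w_k=t_k-t_{k-1}$. Then $w=\sum w_k$ and $\|w_k\|\le4^{-k-2}+4^{-k-1}\le4^{-k}$ for $k\ge1$. Omit the $w_k$ that vanish. Choose distinct $i_k$ and isomorphisms $u_k:w_k(Z)\to G_{i_k}$ with $\|u_k\|\le1$, $\|u_k^{-1}\|\le2$, and put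
$$a=\sum_k2^ks_{i_k}u_kw_k,\qquad x=\sum_k2^{-k}u_k^{-1}p_{i_k}.$$
For $k\ge1$ the terms have norms at most $2^{-k}$ and $2\cdot2^{-k}$, so these are absolutely convergent series of finite rank operators. Since the $i_k$ are distinct, $xa=\sum_ku_k^{-1}u_kw_k=w$.

**Step (b): AP implies right flat.** The idea is to pass to the quotient by $\ker e$, where the operator becomes injective. Let $eb=0$, with $e\in\mathcal F(E^n,E)$ a row and $b$ a column over $\mathcal F(E)$. Let $q:E^n\to Z=E^n/\ker e$ be the quotient map and $e=\bar eq$ with $\bar e$ injective. The open unit ball of $Z$ is the image of that of $E^n$, so $\bar e$ is compact. If $T$ is a finite rank operator with $\|Ty-y\|<\varepsilon$ on the compact set $\overline{\bar e(B_Z)}$, then $\|T\bar e-\bar e\|\le\varepsilon$. By AP, therefore, $\bar e\in\mathcal F(Z,E)$. By (a), $\bar e=xa_0$ with $a_0\in\mathcal F(Z,C_p)$, $x\in\mathcal F(C_p,E)$. Put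
$$x'=xr\in\mathcal F(E),\qquad a'=\iota a_0q\in\mathcal F(E^n,E).$$
Then $x'a'=xr\iota a_0q=\bar eq=e$. From $\bar eqb=0$ and injectivity of $\bar e$ we get $qb=0$, hence $a'b=0$.

**Step (c): right flat implies AP.** We now carry out (1). Let $\tau=\sum f_k\otimes y_k$ with $\sum\|f_k\|\|y_k\|<\infty$ and $\hat\tau=0$. Split the indices into consecutive finite blocks $B_j$, $j\ge1$, with $\sum_{k\in B_j}\|f_k\|\|y_k\|\le8^{-j}$ for $j\ge2$; this is possible because the tails of the series tend to $0$. Let $L_j=\operatorname{span}\{y_k:k\in B_j\}$, omitting blocks with $L_j=0$. Choose distinct $i_j$ and isomorphisms $u_j:L_j\to G_{i_j}$ with $\|u_j\|\le1$, $\|u_j^{-1}\|\le2$, and put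
$$c=\sum_j2^j\sum_{k\in B_j}f_k\otimes s_{i_j}u_jy_k\in E^*\hat\otimes C_p,\qquad x=\sum_j2^{-j}u_j^{-1}p_{i_j}\in\mathcal F(C_p,E).$$
The first series converges since the $j$-th block contributes at most $2^j8^{-j}$ for $j\ge2$, the second since its $j$-th term has norm at most $2\cdot2^{-j}$. For $k\in B_j$ we have $x(2^js_{i_j}u_jy_k)=y_k$, so $x\cdot c=\tau$. Let $e=xr\in\mathcal F(E)$ and $\beta=\iota\cdot c\in E^*\hat\otimes E$. Then $e\cdot\beta=(xr\iota)\cdot c=\tau$, which is (1) with one term. By (2), $\tau=0$, so $\operatorname{tr}\tau=0$. By (G), $E$ has AP.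

The last statement follows because $C_p$ has AP, so $X\oplus C_p$ has AP if and only if $X$ does. $\square$

## 5. Flatness as factorization with the same kernel

Outside Theorem 2, what does right flatness demand? The worst column $b$ with $eb=0$ is one whose range is dense in $\ker e$. This removes $b$ from the picture.

**Theorem 3.** Let $E$ be separable and infinite-dimensional. Then $\mathcal F(E)$ is right flat if and only if for all $n$ every $e\in\mathcal F(E^n,E)$ can be written $e=xa$ with $a\in\mathcal F(E^n,E^m)$, $x\in\mathcal F(E^m,E)$ for some $m$, and $\ker a=\ker e$.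

*Proof.* *If.* Let $eb=0$ and $e=xa$ as stated. The range of $b$ lies in $\ker e=\ker a$, so $ab=0$. The entries of $x$ and $a$ are what flatness asks for.

*Only if.* Let $Y=\ker e$ and choose $(y_k)$ dense in $B_Y$; this uses separability. Next choose $z_k\in E$, $f_k\in E^*$ with $f_k(z_l)=\delta_{kl}$, inductively. Given the first $k-1$ pairs, pick $z_k\ne0$ in $\bigcap_{i<k}\ker f_i$, possible as $\dim E=\infty$. Then $z_k\notin\operatorname{span}(z_1,\dots,z_{k-1})$, since applying $f_i$ to $z_k=\sum_{i<k} c_iz_i$ gives $c_i=0$. Hahn–Banach gives $f_k$ with $f_k(z_k)=1$ and $f_k(z_i)=0$ for $i<k$. The operator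
$$b=\sum_k2^{-k}\|f_k\|^{-1}f_k(\cdot)\,y_k:E\to E^n$$
is approximable, has range in $Y$, and maps $z_l$ to a nonzero multiple of $y_l$. So its range is dense in $Y$, and $eb=0$. Right flatness gives $e=xa$ with $x,a$ approximable and $ab=0$ (if $\mathbb J$ is empty, then $e=0$ and we take $m=1$, $x=a=0$). Hence $a|_Y=0$, i.e. $\ker e\subset\ker a$. The reverse inclusion is clear from $e=xa$. $\square$

Step (b) of Theorem 2 achieved equal kernels through the quotient $E^n/\ker e$, and needed AP to know that $\bar e$ is still approximable. If AP is absent, that route is closed at this point. There is another. Suppose $e=xa$ with $x$ and $a$ approximable through a *Hilbert* space $H$. Then $H\ominus\ker x$ can replace the quotient: compress $a$ by the orthogonal projection, restrict $x$, and $x$ becomes injective while both operators remain approximable. No finite rank approximation of the identity of $E$ is involved. This is what happened by hand on $\ell_2$.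

So we want a space $E$ that (i) fails AP, (ii) has every approximable operator $E^n\to E$ factoring approximably through Hilbert space, and (iii) contains $\ell_2$ complemented, to bring the factorization back into $\mathcal F(E)$.

## 6. Cotype 2 and a self-improving bound for $\gamma_2$

**Definition (cotype 2).** $X$ has cotype $2$ if for some $C$ and all $x_1,\dots,x_n\in X$
$$\Big(\sum\|x_i\|^2\Big)^{1/2}\le C\Big(\mathbb E\big\|\sum\varepsilon_ix_i\big\|^2\Big)^{1/2},$$
where the $\varepsilon_i$ are independent uniform signs $\pm1$. The least $C$ is $C_2(X)$.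

Examples. A Hilbert space has $C_2=1$, with equality in the definition by orthogonality of the signs. The space $\ell_1$ has cotype 2: by Khintchine's inequality, for some $c>0$,
$$\mathbb E\big\|\sum\varepsilon_ix_i\big\|_1\ge c\sum_t\Big(\sum_i|x_i(t)|^2\Big)^{1/2}\ge c\Big(\sum_i\|x_i\|_1^2\Big)^{1/2},$$
the last inequality being the triangle inequality in $\ell_2$. The space $c_0$ does not: for unit vectors $\|\sum_{i\le n}\varepsilon_ie_i\|=1$ while $(\sum_{i\le n}\|e_i\|^2)^{1/2}=\sqrt n$. So $\ell_1$ has cotype 2 and $\ell_1^*=\ell_\infty\supset c_0$ does not.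

Clearly $C_2(X)\ge1$ if $X\ne0$. Adding the squared inequalities for the coordinates gives $C_2(X\oplus_2Y)\le\max(C_2(X),C_2(Y))$. Finally $C_2(X^{**})=C_2(X)$: by local reflexivity each finite-dimensional subspace of $X^{**}$ is $(1+\varepsilon)$-isomorphic to a subspace of $X$, and the inequality involves only the span of the $x_i$.

**Definition ($\gamma_2$).** For $u:X\to Y$ let $\gamma_2(u)=\inf\|x\|\|a\|$ over all factorizations $u=xa$ through a Hilbert space ($\infty$ if there is none). A space is *Hilbertian* if it is isomorphic to a Hilbert space.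

Always $\|u\|\le\gamma_2(u)$. A rank one operator has $\gamma_2(f(\cdot)z)=\|f\|\|z\|$, and every finite rank operator has $\gamma_2<\infty$, since it factors through a finite-dimensional space.

**Fact (K)** (Lindenstrauss–Pełczyński 1968, Kwapień 1972). $\gamma_2(u)\le C$ if and only if for all $n$, all contractive $n\times n$ matrices $(a_{ij})$ on $\ell_2^n$ and all $x_1,\dots,x_n\in X$,
$$\sum_i\Big\|\sum_ja_{ij}ux_j\Big\|^2\le C^2\sum_j\|x_j\|^2 .\tag{3}$$
It suffices to test unitary (real case: orthogonal) matrices: contractive matrices are convex combinations of these, and the square root of the left side of (3) is convex in $(a_{ij})$.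

Example: the identity of $\ell_1^n$, $n=2^k$, has norm $1$ but $\gamma_2\ge\sqrt n$. Take $x_j$ the unit vectors and $a$ the orthogonal matrix with entries $\pm n^{-1/2}$ (a normalized Hadamard matrix). The left side of (3) is $n\cdot(\sqrt n)^2=n^2$ and $\sum\|x_j\|^2=n$. So $\gamma_2$ is in general not controlled by the norm on finite rank operators. The next lemma says that two cotype hypotheses give such control.

**Lemma 2 (Pisier's factorization theorem).** Let $X^*$ and $Y$ have cotype 2 and $D=C_2(X^*)C_2(Y)$. If $u:X\to Y$ has $\gamma_2(u)<\infty$, then $\gamma_2(u)\le(2D)^{3/2}\|u\|$.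

*Proof.* We may assume $X,Y\ne0$, so $D\ge1$. The plan is to bound $\gamma_2(u)$ by a large multiple of $\|u\|$ plus a *small* multiple of $\gamma_2(u)$, and absorb the latter. This is where $\gamma_2(u)<\infty$ is needed.

**Step 1: estimate the Rademacher projection.** Let $D_n=\{\pm1\}^n$ with uniform probability, coordinates $\varepsilon_i$ and Walsh functions $w_S=\prod_{i\in S}\varepsilon_i$. Let $Rf=\sum_i\varepsilon_i\mathbb E(\varepsilon_if)$, so $R$ keeps the $w_S$ with $|S|=1$ and kills the others. For $|s|\le1$ let $T_sw_S=s^{|S|}w_S$. This is the operator with kernel $\prod_i(1+s\varepsilon_i\delta_i)\ge0$ of mean $1$, an averaging operator, so it is a contraction on $L_2(D_n;X)$ for every Banach space $X$. For $0<s\le1$ put $P_s=(T_s-T_{-s})/(2s)$. It has norm at most $1/s$ on every $L_2(D_n;X)$, and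
$$P_sw_S=s^{|S|-1}w_S\ (|S|\text{ odd}),\qquad P_sw_S=0\ (|S|\text{ even}).$$
Thus $R-P_s$ kills the $w_S$ with $|S|=1$ or $|S|$ even and multiplies the others by $-s^{|S|-1}$, where $|S|\ge3$. By orthogonality of the Walsh functions it has norm at most $s^2$ on $L_2(D_n;H)$ for $H$ Hilbert. Split $R\otimes u=P_s\otimes u+(R-P_s)\otimes u$ and, in the second term, factor $u$ through a Hilbert space. This gives
$$\rho_n:=\big\|R\otimes u:L_2(D_n;X)\to L_2(D_n;Y)\big\|\le\rho:=\frac{\|u\|}s+s^2\gamma_2(u).\tag{4}$$

**Step 2: a type 2 estimate, from cotype of $X^*$.** Let $x_1,\dots,x_n\in X$. Choose $F\in L_2(D_n;Y^*)$ of norm $1$ norming $\sum\varepsilon_jux_j$, and put $F_j=\mathbb E(\varepsilon_jF)$. Then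
$$\Big(\mathbb E\big\|\sum\varepsilon_jux_j\big\|^2\Big)^{1/2}=\sum_j\langle x_j,u^*F_j\rangle\le\Big(\sum\|x_j\|^2\Big)^{1/2}C_2(X^*)\Big\|\sum\varepsilon_ju^*F_j\Big\|_{L_2(D_n;X^*)},$$
by Cauchy–Schwarz and cotype of $X^*$. Now $\sum\varepsilon_ju^*F_j=(R\otimes u^*)F$ and $R\otimes u^*=(R\otimes u)^*$ has norm $\rho_n\le\rho$. Hence
$$\mathbb E\big\|\sum\varepsilon_jux_j\big\|^2\le C_2(X^*)^2\rho^2\sum\|x_j\|^2.\tag{5}$$

**Step 3: pass to Gaussians, which are invariant under unitary matrices.** Let $g_j$ be independent standard scalar Gaussians (complex if the field is complex) with $\mathbb E|g_j|^2=1$. Since $(g_j)$ and $(\varepsilon_jg_j)$ have the same distribution, apply (5) to the vectors $g_jx_j$ for fixed $(g_j)$ and integrate: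
$$\mathbb E\big\|\sum g_jux_j\big\|^2\le C_2(X^*)^2\rho^2\sum\|x_j\|^2 .$$
In the same way $\sum\|y_i\|^2\le C_2(Y)^2\,\mathbb E\|\sum g_iy_i\|^2$ for $y_i\in Y$. Let $(a_{ij})$ be unitary and $y_i=\sum_ja_{ij}ux_j$. Then $\sum_ig_iy_i=\sum_j\big(\sum_ia_{ij}g_i\big)ux_j$ has the same distribution as $\sum_jg_jux_j$. Combining,
$$\sum_i\|y_i\|^2\le C_2(Y)^2C_2(X^*)^2\rho^2\sum\|x_j\|^2=D^2\rho^2\sum\|x_j\|^2 ,$$
with $\rho$ independent of $n$.

**Step 4: absorb.** By (K), $\gamma_2(u)\le D\rho=D\big(\|u\|/s+s^2\gamma_2(u)\big)$. With $s^2=1/(2D)\le1$ this reads $\gamma_2(u)\le D\sqrt{2D}\,\|u\|+\tfrac12\gamma_2(u)$. Since $\gamma_2(u)<\infty$, $\gamma_2(u)\le2D\sqrt{2D}\,\|u\|=(2D)^{3/2}\|u\|$. $\square$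

## 7. With cotype 2 on both sides, AP leaves only Hilbert space

Lemma 2 does not say that every bounded $u$ factors through Hilbert space: finiteness of $\gamma_2(u)$ is a hypothesis. For $u$ the identity of $X$, the AP bridges this gap.

**Lemma 3.** If $X$ and $X^*$ have cotype 2 and $X$ has AP, then $X$ is Hilbertian.

*Proof.* Assume $X\ne0$ and let $K=(2C_2(X^*)C_2(X))^{3/2}$. Since $C_2(X^{**})=C_2(X)$, Lemma 2 says:
$$u:X\to X^{**},\ \gamma_2(u)<\infty\quad\Longrightarrow\quad\gamma_2(u)\le K\|u\|.\tag{6}$$

**Set-up: a second norm on $X^*\otimes X$.** The dual of $(X^*\otimes X,\pi)$ is $\mathcal B(X,X^{**})$, isometrically, via $\langle u,f\otimes x\rangle=(ux)(f)$. Let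
$$\Gamma=\{u\in\mathcal B(X,X^{**}):\gamma_2(u)\le1\},\qquad g(v)=\sup_{u\in\Gamma}|\langle u,v\rangle|\quad(v\in X^*\otimes X).$$
Since $\|u\|\le\gamma_2(u)$, $g\le\pi$. Let $v=\sum f_k\otimes x_k$. Testing with $u=f(\cdot)z$, $f\in X^*$, $z\in X^{**}$ of norm $1$, gives $\langle u,v\rangle=\sum f(x_k)z(f_k)=z(\hat v^*f)$, so
$$\|\hat v\|=\|\hat v^*\|\le g(v).\tag{7}$$
In particular $g(v)=0$ only for $v=0$.

**Step (i): if $c>0$ and $|\langle u,v\rangle|\le c\,g(v)$ for all $v\in X^*\otimes X$, then $\gamma_2(u)\le c$.** We show that $\Gamma$ is its own bipolar. For $\eta_i\in X^{**}$, $(\sum\|\eta_i\|^2)^{1/2}$ is the supremum of $|\sum\eta_i(f_i)|$ over $f_i\in X^*$ with $\sum\|f_i\|^2\le1$. Applying this to $\eta_i=\sum_ja_{ij}ux_j$, (K) says that $\gamma_2(u)\le1$ if and only if $|\langle u,w\rangle|\le1$ for all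
$$w=\sum_{i,j}a_{ij}f_i\otimes x_j,\qquad (a_{ij})\text{ contractive},\ \sum\|f_i\|^2\le1,\ \sum\|x_j\|^2\le1 .$$
So $\Gamma$ is absolutely convex and closed for $\sigma(\mathcal B(X,X^{**}),X^*\otimes X)$. If $u/c\notin\Gamma$, Hahn–Banach gives $v\in X^*\otimes X$ with $|\langle u/c,v\rangle|>\sup_\Gamma|\langle\cdot,v\rangle|=g(v)$, a contradiction.

**Step (ii): $\{g\le1\}$ lies in the $g$-closure of $\{\pi\le K\}$ inside $X^*\otimes X$.** This is (6) in dual form. If not, there are $v_0$ with $g(v_0)\le1$ and a $g$-continuous functional $\varphi$ with $|\varphi|\le1$ on $\{\pi\le K\}$ and $|\varphi(v_0)|>1$. As $g\le\pi$, $\varphi$ is $\pi$-continuous, so $\varphi=\langle u,\cdot\rangle$ with $\|u\|\le1/K$. As $\varphi$ is $g$-continuous, (i) gives $\gamma_2(u)<\infty$. By (6), $\gamma_2(u)\le K\|u\|\le1$, so $u\in\Gamma$ and $|\varphi(v_0)|\le g(v_0)\le1$, a contradiction.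

**Step (iii): the trace is $g$-bounded.** Here AP enters. Let $g(v)\le1$. By (ii) and scaling, choose successively $v_1,v_2,\ldots\in X^*\otimes X$ with
$$\pi(v_j)\le K2^{1-j},\qquad g\Big(v-\sum_{j\le m}v_j\Big)\le2^{-m}.$$
(Given $v_1,\dots,v_m$, the remainder has $g\le2^{-m}$, so it lies in the $g$-closure of $\{\pi\le K2^{-m}\}$; choose $v_{m+1}$ there within $2^{-m-1}$.) Let $\tau=\sum v_j\in X^*\hat\otimes X$, so $\pi(\tau)\le2K$. By (7), $\|\hat v-\sum_{j\le m}\hat v_j\|\le2^{-m}$, so $\hat\tau=\hat v$. By AP and (G), applied to $\tau-v$, $\operatorname{tr}v=\operatorname{tr}\tau$, whence $|\operatorname{tr}v|\le\pi(\tau)\le2K$. By homogeneity,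
$$|\operatorname{tr}v|\le2K\,g(v)\qquad(v\in X^*\otimes X).$$

**Step (iv): conclude.** Let $\kappa:X\to X^{**}$ be the canonical embedding. Then $\langle\kappa,f\otimes x\rangle=f(x)$, so $\operatorname{tr}=\langle\kappa,\cdot\rangle$. By (i), $\gamma_2(\kappa)\le2K$. So $\kappa=xa$ with $a:X\to H$, $H$ Hilbert, and $\|z\|=\|\kappa z\|\le\|x\|\|az\|$ for all $z\in X$. Thus $a$ is an isomorphism of $X$ onto a closed subspace of a Hilbert space. $\square$

## 8. Approximable factorization through $\ell_2$, and flatness

**Lemma 4.** Let $Z^*$ and $Y$ have cotype 2 and let $e\in\mathcal F(Z,Y)$. Then $e=xa$ with $H$ a separable Hilbert space, $a\in\mathcal F(Z,H)$, $x\in\mathcal F(H,Y)$. One can choose this with $x$ injective; one can also choose it with $a$ of dense range.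

*Proof.* If $Z$ or $Y$ is $0$, take $H=0$. Otherwise let $K=(2C_2(Z^*)C_2(Y))^{3/2}$.

**Step 1: factor finite rank operators with control.** A finite rank $w:Z\to Y$ has $\gamma_2(w)<\infty$, so $\gamma_2(w)\le K\|w\|$ by Lemma 2. Moreover, in a factorization $w=x_0a_0$ through a Hilbert space, the space may be made finite-dimensional without increasing norms. First replace it by $H_1=\overline{a_0(Z)}$. Then replace it by $H_2=H_1\ominus\ker(x_0|_{H_1})$, with $a_0$ replaced by $Qa_0$, where $Q:H_1\to H_2$ is the orthogonal projection; the product is unchanged because $x_0$ vanishes on $H_1\ominus H_2$. Now $Qa_0(Z)$ is dense in $H_2$, and $x_0$ maps it injectively into the finite-dimensional space $w(Z)$. So $Qa_0(Z)$ is finite-dimensional and equals $H_2$.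

**Step 2: sum the pieces.** As in step (a) of Theorem 2, write $e=\sum_{k\ge0}w_k$ with $w_k$ of finite rank and $\|w_k\|\le4^{-k}$ for $k\ge1$. Step 1 gives $w_k=x_ka_k$ through a finite-dimensional Hilbert space $H_k$ with $\|x_k\|\|a_k\|\le2K\|w_k\|$. After rescaling the two factors, $\|x_k\|,\|a_k\|\le c2^{-k}$ for all $k\ge0$ and a suitable $c$. Let $H=(\bigoplus H_k)_2$ with inclusions $J_k$ and projections $Q_k$, and put
$$a=\sum_kJ_ka_k,\qquad x=\sum_kx_kQ_k .$$
Both are absolutely convergent series of finite rank operators, $xa=\sum x_ka_k=e$, and $H$ is separable.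

**Step 3: adjust.** To make $x$ injective, replace $H$ by $H\ominus\ker x$, restrict $x$, and compose $a$ with the orthogonal projection. To make the range of $a$ dense, replace $H$ by $\overline{a(Z)}$ and restrict $x$; as an operator into $\overline{a(Z)}$, $a$ equals its composition with the orthogonal projection. Restrictions and compositions preserve approximability. $\square$

The bound of Lemma 2 is what makes Step 2 converge. With only $\gamma_2(w_k)<\infty$, the norms $\|x_k\|,\|a_k\|$ would be out of control, as the identity of $\ell_1^n$ shows.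

**Theorem 4.** Suppose $E$ and $E^*$ have cotype 2 and $E$ has a complemented subspace isomorphic to $\ell_2$. Then $\mathcal F(E)$ is right flat and right universally flat (and also left flat and left universally flat). Moreover $E$ has AP if and only if $E$ is Hilbertian.

*Proof.* Let $\iota:\ell_2\to E$, $r:E\to\ell_2$ be bounded with $r\iota=\mathrm{id}$.

**Right flatness.** Let $\sum_{i\le n}e_ib_i=0$ in $\mathcal F(E)$. Form the row $e=(e_i):E^n\to E$ and the column $b=(b_i):E\to E^n$, so $eb=0$. The spaces $(E^n)^*=\ell_2^n(E^*)$ and $E$ have cotype 2. By Lemma 4, $e=xa$ with $x:H\to E$ injective, $x$ and $a$ approximable, $H$ separable Hilbert. Then $x(ab)=0$ forces $ab=0$. It remains to return to $E$. Let $V:H\to\ell_2$ be a linear isometry into, so $V^*V=\mathrm{id}_H$, and put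
$$x'=xV^*r\in\mathcal F(E),\qquad a'=\iota Va=(a_1',\dots,a_n')\in\mathcal F(E^n,E).$$
Then $x'a'=xV^*r\iota Va=xa=e$, i.e. $e_i=x'a'_i$, and $\sum_ia'_ib_i=\iota Vab=0$. So $\mathcal F(E)$ is right flat, and right universally flat by Theorem 1.

**Left flatness.** Let $\sum_ib_ie_i=0$. We need $e_i=\sum_jx_{i,j}a_j$ with $\sum_ib_ix_{i,j}=0$ for each $j$. Let $e=(e_i):E\to E^n$ be the column and $b=(b_i):E^n\to E$ the row, so $be=0$. As $E^*$ and $E^n$ have cotype 2, Lemma 4 gives $e=xa$ with $a:E\to H$ of dense range. Then $bxa=0$ forces $bx=0$. Let $x_i:H\to E$ be the components of $x$, and put $x_i'=x_iV^*r$, $a'=\iota Va$, both in $\mathcal F(E)$. Then $x_i'a'=x_ia=e_i$ and $\sum_ib_ix_i'=(bx)V^*r=0$. So $\mathcal F(E)$ is left flat, and left universally flat by Theorem 1 for opposite algebras.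

**AP.** Hilbertian spaces have AP. The converse is Lemma 3 applied to $E$. $\square$

## 9. A non-Hilbertian space with cotype 2 on both sides

By Theorem 4 it remains to find a non-Hilbertian $E$ satisfying its hypotheses.

**Fact (P)** (Pisier, *Counterexamples to a conjecture of Grothendieck*, Acta Math. 151 (1983); also CBMS 60, Ch. 10). Every (separable) Banach space of cotype 2 embeds isometrically in a (separable) Banach space $P$ such that $P$ and $P^*$ both have cotype 2.

*The scalar field.* Cotype 2 is defined with signs $\pm1$, so it depends only on the real structure; hence (P) over one field gives it over the other. Given a real $S$, embed a complexification of $S$ (it is $\simeq S\oplus S$ as a real space, and its norm may be chosen to extend that of $S$) in a complex $P$, and regard $P$ as a real space; taking real parts identifies its real dual with the complex one. Given a complex $S$, embed the underlying real space in a real $P$ and complexify $P\simeq P\oplus P$ with the norm $\|x+iy\|=\sup_\theta\|x\cos\theta+y\sin\theta\|$. Write $Js$ for $i$ times $s$ in $S$. The map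 $s\mapsto s-i\,Js$ is complex linear, since it sends $Js$ to $Js+i\,s=i(s-i\,Js)$. It is isometric, since $\|s\cos\theta-Js\sin\theta\|=\|e^{-i\theta}s\|_S=\|s\|$ for all $\theta$.

**Corollary 5.** There is a separable $E$ without AP such that $\mathcal F(E)$ is right flat and right universally flat. Moreover, every (separable) cotype 2 space embeds isometrically in such a (separable) $E$. Hence neither right flatness nor right universal flatness of $\mathcal F(E)$ implies that $E$ has AP.

*Proof.* Let $S$ be any (separable) cotype 2 space, for example $S=0$. The space $S\oplus_2\ell_1$ has cotype 2, so by (P) it embeds isometrically in a (separable) $P$ such that $P$ and $P^*$ have cotype 2. Put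
$$E=P\oplus_2\ell_2 .$$
Then $E$ and $E^*=P^*\oplus_2\ell_2$ have cotype 2, $\ell_2$ is complemented in $E$, and $S$ embeds isometrically in $E$. By Theorem 4, $\mathcal F(E)$ is right flat and right universally flat. Finally, closed subspaces of Hilbertian spaces are Hilbertian, hence reflexive. Since $E$ contains the non-reflexive space $\ell_1$, it is not Hilbertian, so by Theorem 4 it fails AP. $\square$

Compare this with Section 3. For this $E$, (G) provides a tensor $\tau\in E^*\hat\otimes E$ with $\hat\tau=0$ and $\operatorname{tr}\tau\ne0$, and by (2) it cannot be written as $\sum_ie_i\cdot\beta_i$ with $e_i\in\mathcal F(E)$. The missing step in the attempted proof is therefore impossible here. Adding a complemented copy of $C_p$ restores it: $E\oplus C_p$ also fails AP, and by Theorem 2 the algebra $\mathcal F(E\oplus C_p)$ is not right flat.
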